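# Inverse monoids that grow as fast as the free inverse monoid

## Groups on $r$ generators grow strictly slower than $\mathrm{FIM}_r$

An **inverse monoid** is a monoid in which every element $m$ has a unique inverse $m^{-1}$, meaning $mm^{-1}m=m$ and $m^{-1}mm^{-1}=m^{-1}$. The standard example is the monoid of all partial bijections of a set. Groups are inverse monoids too, namely those in which $mm^{-1}=1$ for every $m$. We use the usual textbook facts: $(mn)^{-1}=n^{-1}m^{-1}$, an idempotent is its own inverse, the idempotents commute, and a quotient of an inverse monoid is an inverse monoid whose inverses are the images of inverses.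

Throughout, inverse monoids are generated as inverse monoids. If $M$ is generated by a finite set $A$, let $B_A(n)$ be the set of elements that are products of at most $n$ elements of $A\cup A^{-1}$. The **growth rate** of $M$ with respect to $A$ is
$$\mathrm{gr}(M)=\lim_{n\to\infty}|B_A(n)|^{1/n}.$$
The limit exists because $|B_A(m+n)|\le|B_A(m)|\,|B_A(n)|$.

Let $\mathrm{FIM}_r$ be the free inverse monoid of rank $r$, with growth rate taken with respect to $r$ free generators. Throughout these notes, except where $r=1$ is mentioned,
$$r\ge2,\qquad p=2r-1\ge3,\qquad y=\text{the growth rate of }\mathrm{FIM}_r .$$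
We may use the following known result: $y$ is the largest real root of $p^py^{p-2}-(py-1)^{p-1}=0$, and $p<y<p+1$. For $r=2$ it gives $y=\frac{11}6+\frac{\sqrt{13}}2\approx3.636$.

The question, from Mark Kambites, Carl-Fredrik Nyberg-Brodda, Nóra Szakács and Richard Webb, "The growth of free inverse monoids", arXiv:2407.10489 (2024), is this. Suppose $M$ is generated by $r$ elements, and with respect to them it has the same growth rate as $\mathrm{FIM}_r$. Must $M$ be free?

For groups there is nothing to do.

**Proposition 1.** If $M$ is a group generated by $r\ge 2$ elements, then $\mathrm{gr}(M)\le p<y$.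

*Proof.* In a group, adjacent letters $c\,c^{-1}$ cancel. So every element of $B_A(n)$ is given by a reduced word of length at most $n$ in the $2r=p+1$ letters and their inverses. There are $1+(p+1)(1+p+\dots+p^{n-1})$ such words, and the $n$-th root of this number tends to $p$. Finally $p<y$. $\square$

What changes in general? In a group *every* product $cc^{-1}$ disappears, and a crude count of words is good enough. In a general proper quotient of $\mathrm{FIM}_r$ we know only that *some* two distinct elements have been identified. They may be enormous, so that all elements of moderate size are untouched. We have to show that even one such identification costs a definite factor in the exponential rate.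

Fix the notation. Let $M$ be generated by $a_1,\dots,a_r$, and let $\varphi:\mathrm{FIM}_r\to M$ be the surjective morphism that sends the free generators to $a_1,\dots,a_r$.

**Theorem A.** Let $r\ge2$. If $\varphi$ is not injective, then $\mathrm{gr}(M)<y$. Hence $\mathrm{gr}(M)=y$ forces $\varphi$ to be an isomorphism.

So the answer is yes: $M$ is free, and the given generators are free generators.

**Theorem B.** If $M\cong\mathrm{FIM}_r$ abstractly, then every $r$-element generating set of $M$ is a free generating set. Hence for $r\ge2$: $\mathrm{gr}(M)=y$ if and only if $M\cong\mathrm{FIM}_r$. For $r=1$ the analogue of Theorem A is false.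

A quantitative Theorem C is stated once we have the language of trees.

## Munn trees and word length

Let $F$ be the free group on $X$, $|X|=r$, and let $\Gamma$ be its Cayley graph. It is a $(p+1)$-regular tree on which $F$ acts freely by left translation. We identify a subtree with its vertex set and write $E(T)$ for the edge set of a subtree $T$. By the theorem of Munn and Scheiblich, $\mathrm{FIM}_r$ is the set of pairs $(T,g)$, where $T$ is a finite subtree of $\Gamma$ and $1,g\in T$, with
$$(T,g)(S,h)=(T\cup gS,\,gh),\qquad (T,g)^{-1}=(g^{-1}T,g^{-1}),\qquad c\leftrightarrow(\{1,c\},c)\ \ (c\in X^{\pm1}).$$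
In particular $(T,1)$ is idempotent, $(T,1)(S,1)=(T\cup S,1)$, and for $u=(T,g)$ we have $uu^{-1}=(T,1)$ and $u^{-1}u=(g^{-1}T,1)$.

A word represents $(T,g)$ exactly when the walk that it labels from $1$ ends at $g$ and visits exactly the vertices of $T$. For example, $abb^{-1}$ represents $(\{1,a,ab\},a)$. The words $aa^{-1}bb^{-1}$ and $bb^{-1}aa^{-1}$ both represent $(\{1,a,b,\},1)=(\{1,a,b\},1)$.

How short can such a walk be? Each edge of the geodesic $[1,g]$ separates $1$ from $g$, so it is used at least once. Any other edge of $T$ is used an even number of times, hence at least twice. A depth-first walk attains both bounds. So the minimal length of a word for $(T,g)$ is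
$$|(T,g)|=2|E(T)|-d(1,g). \tag{1}$$
Since $d(1,g)\le|E(T)|$, we also have $|E(T)|\le|(T,g)|$.

Let us count small spheres by hand with (1). Length $1$ means one edge and $d=1$: there are $p+1$ elements. Length $2$ means one edge with $d=0$ ($p+1$ elements) or two edges with $d=2$ ($(p+1)p$ elements), so $(p+1)^2$ in all: distinct words of length $2$ give distinct elements. Length $3$ means two edges with $d=1$, or three edges with $d=3$. In the first case there are $p+1$ choices of $g$ and $2p$ places for the second edge, $p$ at each end. So there are $(p+1)(2p+p^2)$ elements. This is $p+1$ fewer than the $(p+1)^3$ words of length $3$, and the lost words are the $cc^{-1}c=c$.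

For $m\in M$ let $|m|$ be the least length of a word for $m$ in the given generators and their inverses. It is the minimum of $|u|$ over $u\in\mathrm{FIM}_r$ with $\varphi(u)=m$.

**Definition.** Let $\varphi$ be non-injective. Then $\kappa(M)$ is the least $|E(S)|$ over finite subtrees $S\ni1$ of $\Gamma$ such that $\varphi(S,1)=\varphi(S',1)$ for some subtree $S'$ consisting of $S$ and one extra edge.

Lemma 3 below shows that such $S$ exist. Example: if $aa^{-1}=1$ in $M$, then $S=\{1\}$ and $S'=\{1,a\}$ show that $\kappa(M)=0$.

**Theorem C.** Let $r\ge2$.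

1. There is $c=c(r)>0$ such that $y-\mathrm{gr}(M)\ge c\,(py)^{-\kappa(M)}$ for every $M$ with $\varphi$ not injective. If a relation $u=v$ holds in $M$ but not in $\mathrm{FIM}_r$, then $\kappa(M)\le\max(|u|,|v|)$.
2. The base $py$ is best possible, and there is no uniform gap. There are $C=C(r)$ and proper quotients $M_N$ of $\mathrm{FIM}_r$ with $\kappa(M_N)\to\infty$ and $y-\mathrm{gr}(M_N)\le C\,\kappa(M_N)^9(py)^{-\kappa(M_N)}$ for all large $N$. In particular, $y$ is the supremum of the growth rates of proper quotients, and it is not attained.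

## Why avoiding a factor in words is not enough

The first thing to try is to count words. Suppose $u=v$ holds in $M$ but not in $\mathrm{FIM}_r$, where $u,v$ are words and $v$ comes after $u$ in the order that compares first length and then alphabetical position. Represent each element of $M$ by its least word. That word cannot contain $v$ as a factor, since replacing $v$ by $u$ would give a smaller word. So $|B_A(n)|$ is at most the number of $v$-avoiding words of length at most $n$, and the growth rate of the set of such words is strictly below $2r$.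

The trouble is the number $2r$. We need a bound below $y$, and $y<p+1=2r$. Let $f(n)$ be the number of $v$-avoiding words of length $n$, and let $L=|v|\ge1$. Add a letter to a $v$-avoiding word of length $n$. The result contains $v$ only if it ends in $v$, and then its first $n+1-L$ letters form a $v$-avoiding word that determines it. So
$$f(n+1)\ge2r f(n)-f(n+1-L)$$
(with $f=0$ at negative arguments). By induction $f(n+1)\ge(2r-1)f(n)=pf(n)$. So $f(n+1-L)\le p^{1-L}f(n)$ and
$$f(n+1)\ge(2r-p^{1-L})f(n).$$
For $r=2$ and $L=2$ this lower bound is already $4-\frac13>3.636$. So the method stops here: too many words represent one element even in $\mathrm{FIM}_r$, and the saving from a forbidden factor does not make up for that. We must count pairs $(T,g)$, and see what a relation does to trees.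

## Counting pairs $(T,g)$ by branches

**From series to growth.** This step turns growth rates into convergence of series. For an $r$-generated $M$ put $G_M(x)=\sum_{m\in M}x^{|m|}$.

**Lemma 2.** Let $0<x<1$. If $G_M(x)<\infty$, then $\mathrm{gr}(M)\le1/x$. If $G_M(x)=\infty$, then $\mathrm{gr}(M)\ge1/x$.

*Proof.* If $|m|\le n$ then $x^{|m|}\ge x^n$, so $|B_A(n)|\le G_M(x)x^{-n}$. This gives the first claim. If $\mathrm{gr}(M)<1/x$, choose $\theta$ with $\mathrm{gr}(M)<\theta<1/x$. Then there is a constant $C'$ with $|B_A(n)|\le C'\theta^n$ for all $n$, and the number of elements of length $n$ is at most $|B_A(n)|$. So $G_M(x)\le C'\sum_n(\theta x)^n<\infty$. $\square$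

**Branches.** This step counts the pieces that hang off the geodesic $[1,g]$. For $c\in X^{\pm1}$ let $\mathrm{cone}(c)$ be the set of reduced words that begin with $c$. A **branch in direction $c$** is a finite subtree $R$ with $1\in R\subseteq\{1\}\cup\mathrm{cone}(c)$. For example, $\{1\}$, $\{1,c\}$ and $\{1,c,cc\}$ are branches in direction $c$. Let $\mathcal D(z)$ be the generating function of such branches by number of edges. It does not depend on $c$. A branch is trivial, or it is an edge whose far end carries $p$ further branches, so
$$\mathcal D=1+z\mathcal D^p=1+z+pz^2+\cdots .$$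

We need to know where $\mathcal D$ converges. Let $\psi(s)=(s-1)s^{-p}$. Its derivative is $s^{-p-1}\bigl(p-(p-1)s\bigr)$, so $\psi$ increases strictly on $\bigl[1,\frac p{p-1}\bigr]$, from $0$ to
$$\rho:=\frac{(p-1)^{p-1}}{p^p}<1 .$$
Let $z\in[0,\rho]$ and write $z=\psi(s)$ with $s$ in this interval, so that $1+zs^p=s$. The branches of height at most $k$ have generating functions $D_0=1$, $D_{k+1}=1+zD_k^p$. By induction $D_k\le s$: indeed $D_0=1\le s$, and $D_{k+1}\le1+zs^p=s$. Let $k\to\infty$: $\mathcal D(z)\le s<\infty$. Now $\mathcal D(z)\in[1,s]$ and $\psi(\mathcal D(z))=z=\psi(s)$, so $\mathcal D(z)=s$ because $\psi$ is injective there. Thus $\mathcal D$ is the inverse function of $\psi$. It is finite and continuous on $[0,\rho]$, at most $\mathcal D(\rho)=\frac p{p-1}$, and, being a power series, analytic for $|z|<\rho$. It is strictly increasing because its coefficients are nonnegative and the coefficient of $z$ is $1$.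

From now on $z=x^2$ and $D=D(x):=\mathcal D(x^2)$. For $0\le x\le\sqrt\rho$ put
$$F(x)=p\,x\,D(x)^{p-1},\qquad q(x)=1-\frac1{D(x)}=x^2D(x)^{p-1}, \tag{2}$$
where the two forms of $q$ agree because $D-1=x^2D^p$. Both functions are continuous and strictly increasing, and $C^1$ for $0<x<\sqrt\rho$. We have $F(0)=0$, and since $\bigl(\frac p{p-1}\bigr)^{p-1}=\frac1{p\rho}$,
$$F(\sqrt\rho)=p\sqrt\rho\cdot\frac1{p\rho}=\rho^{-1/2}>1 .$$
So there is a unique $x_0\in(0,\sqrt\rho)$ with $F(x_0)=1$. Note $x_0<\sqrt\rho<1$.

**Decomposition along the geodesic.** This step writes $(T,g)$ as a reduced word with free choices of branches. Let $g=c_1\cdots c_d$ be reduced, and let $g_i=c_1\cdots c_i$, so $g_0=1$ and $g_d=g$. For $d\ge1$, the pair $(T,g)$ is uniquely and freely determined by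

- the reduced word $c_1\cdots c_d$;
- arbitrary branches at $g_0$ in the $p$ directions $\ne c_1$;
- arbitrary branches at $g_d$ in the $p$ directions $\ne c_d^{-1}$;
- for each **interior** vertex $g_i$, $1\le i\le d-1$, arbitrary branches at $g_i$ in the $p-1$ directions of $C_i=X^{\pm1}\setminus\{c_i^{-1},c_{i+1}\}$.

Here the branch of $T$ at $g_i$ in direction $c$ is $\{1\}\cup(g_i^{-1}T\cap\mathrm{cone}(c))$. By (1), the length is $d$ plus twice the total number of branch edges. For $d=0$ there are $p+1$ branches at $1$. There are $(p+1)p^{d-1}$ reduced words of length $d$, and each contributes $x^dD^{2p}D^{(p-1)(d-1)}$. Hence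
$$\sum_{u\in\mathrm{FIM}_r}x^{|u|}=D^{p+1}+(p+1)\,x\,D^{2p}\sum_{k\ge0}F(x)^k . \tag{3}$$
As a check, the coefficients of $x,x^2,x^3$ on the right are $p+1$, $(p+1)+(p+1)p$ and $(p+1)(2p+p^2)$, as we counted by hand.

The series (3) is finite for $0<x<x_0$ and infinite at $x_0$. By Lemma 2, applied at each $x<x_0$ and at $x_0$,
$$y=\frac1{x_0},\qquad q_0:=q(x_0)=\frac{x_0\,F(x_0)}{p}=\frac{x_0}p=\frac1{py}. \tag{4}$$
This agrees with the quoted result: $D(x_0)=\frac1{1-q_0}=\frac{py}{py-1}$, and $F(x_0)=1$ reads $pD(x_0)^{p-1}=y$, that is, $p^py^{p-2}=(py-1)^{p-1}$. For $p=3$ this is $9y^2-33y+1=0$.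

Two features of (3) drive everything. First, the divergence at $x_0$ comes from the geometric series in $F$, and each factor $F$ belongs to one interior vertex. If a constant proportion of the branch choices is lost *at every interior vertex*, then the ratio of the geometric series drops by a constant factor. Second, $x_0<\sqrt\rho$ strictly, so $D$ is still finite slightly beyond $x_0$, and a smaller ratio can be turned into convergence beyond $x_0$.

## Every relation adds a deletable leaf to some tree

We now find out what an arbitrary relation does to trees. The aim is to replace it by a relation $\varphi(S_0,1)=\varphi(S_1,1)$, where $S_1$ has just one more edge than $S_0$.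

**Lemma 3.** If $\varphi(u)=\varphi(v)$ with $u=(T,g)\ne v=(S,h)$, there are finite subtrees $S_0\ni1$ and $S_1=S_0\cup\{\ell\}$, with $\ell\notin S_0$ adjacent to $S_0$, such that $\varphi(S_0,1)=\varphi(S_1,1)$ and $|E(S_0)|\le\max(|E(T)|,|E(S)|)$.

*Proof.* **Step 1.** *We find finite subtrees $P\subsetneq P'$ containing $1$ with $\varphi(P,1)=\varphi(P',1)$.* We have $\varphi(T,1)=\varphi(uu^{-1})=\varphi(vv^{-1})=\varphi(S,1)$.

Suppose $T\ne S$. By symmetry assume $S\not\subseteq T$. Then $\varphi(T,1)=\varphi(T,1)\varphi(S,1)=\varphi(T\cup S,1)$. Take $P=T$ and $P'=T\cup S$.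

Suppose $T=S$. Then $g\ne h$. Put $k=g^{-1}h\ne1$ and $P=g^{-1}T$, and let $w=u^{-1}v=(g^{-1}T,g^{-1})(T,h)=(P,k)$. Then $\varphi(w)=\varphi(u)^{-1}\varphi(v)=\varphi(u^{-1}u)=\varphi(P,1)$, which is idempotent. So
$$\varphi(P,1)=\varphi(w)^2\varphi(w)^{-2}=\varphi(w^2w^{-2})=\varphi(P\cup kP,1),$$
because $w^2=(P\cup kP,k^2)$. If $kP\subseteq P$, then $kP=P$ since $P$ is finite, and so $k^n\in k^nP=P$ for all $n\ge0$. This is impossible, since $k\neq 1$ has infinite order in $F$. So we take $P'=P\cup kP\supsetneq P$.

In both cases $|E(P)|\le\max(|E(T)|,|E(S)|)$.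

**Step 2.** *We cut $P'$ down to one extra edge.* As $P'$ is connected, there is $\ell\in P'\setminus P$ adjacent to $P$. Put $S_0=P$ and $S_1=P\cup\{\ell\}$. Since $P\subseteq S_1\subseteq P'$,
$$\varphi(S_1,1)=\varphi(S_1,1)\varphi(P,1)=\varphi(S_1,1)\varphi(P',1)=\varphi(P',1)=\varphi(S_0,1).\qquad\square$$

Two examples. From $ab=ba$ we get $T=\{1,a,ab\}$ and $S=\{1,b,ba\}$; we may take $S_0=\{1,a,ab\}$ and $\ell=b$. From $aa^{-1}=a$ we get $T=S=\{1,a\}$, $g=1$, $h=a=k$, so $P=\{1,a\}$, $P'=\{1,a,a^2\}$ and $\ell=a^2$.

Lemma 3 shows that $\kappa(M)$ exists when $\varphi$ is not injective. It also gives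
$$\kappa(M)\le\max(|E(T)|,|E(S)|)\le\max(|u|,|v|). \tag{5}$$
This is the second statement of Theorem C(1): for words $u,v$ use that a word is at least as long as the element it represents.

**From now on $\varphi$ is not injective**, until Theorem A and Theorem C(1) are proved. We fix $S_0$ and $S_1=S_0\cup\{\ell\}$ as in Lemma 3 with $|E(S_0)|=\kappa:=\kappa(M)$. Note that $\ell$ is a leaf of $S_1$.

It is tempting to say that every $T$ which contains a translate $hS_1$ can be shortened by removing $h\ell$. That is wrong as it stands: $h\ell$ need not be a leaf of $T$. For instance, if $aa^{-1}=1$, so $S_0=\{1\}$ and $\ell=a$, then $T=\{1,a,ab\}$ contains $S_1$, but $T\setminus\{a\}$ is not a tree. Also $h\ell$ might be $1$ or $g$. The next lemma says that these are the only obstacles.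

**Lemma 4.** Let $(T,g)\in\mathrm{FIM}_r$ and $h\in F$ with $hS_1\subseteq T$, where $h\ell$ is a leaf of $T$ and $h\ell\ne1,g$. Then $(T,g)$ is not of minimal length in its $\varphi$-class.

*Proof.* Let $T'=T\setminus\{h\ell\}$. It is a subtree, and it contains $1$, $g$ and $hS_0$. In particular $h=h\cdot1\in T'$, so $\alpha=(T',h)$ is an element of $\mathrm{FIM}_r$. We compute
$$\alpha(S_0,1)\alpha^{-1}=(T'\cup hS_0,1)=(T',1),\qquad \alpha(S_1,1)\alpha^{-1}=(T'\cup hS_1,1)=(T,1).$$
Hence $\varphi(T',1)=\varphi(T,1)$. Multiply on the right by $\varphi(T',g)$. Since $(T',1)(T',g)=(T',g)$ and $(T,1)(T',g)=(T,g)$, we get $\varphi(T',g)=\varphi(T,g)$. By (1), $|(T',g)|=|(T,g)|-2$. $\square$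

## Planting the deletable leaf in every direction

To lose something at every interior vertex, we need a translate of $S_1$ inside a branch, for every direction $c$, placed so that the copy of $\ell$ has all its neighbors inside the branch.

**Lemma 5.** For each $c\in X^{\pm1}$ there are a branch $R_c$ in direction $c$ with at most $\kappa+3$ edges and $h_c\in F$ such that $h_cS_1\subseteq R_c$ and $v_c:=h_c\ell\ne1$ is a leaf of $R_c$.

*Proof.* The tree $S_1$ has at least two vertices, so it has a leaf $t\ne\ell$. In $S=t^{-1}S_1$ the vertex $1$ is a leaf. Let $a\in X^{\pm1}$ be its unique neighbor in $S$. All elements of $S\setminus\{1\}$ are then reduced words that begin with $a$.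

We choose a reduced word $w$ that begins with $c$ and for which $wa$ is reduced. If $c\ne a^{-1}$, let $w=c$. If $c=a^{-1}$, let $w=cb$ with $b\in X^{\pm1}\setminus\{a,a^{-1}\}$, which is possible because $r\ge2$; then $w$ is reduced since $b\ne c^{-1}=a$, and $wa$ is reduced since $b\ne a^{-1}$.

The elements of $wS\setminus\{w\}$ are the reduced words $ws$ with $s\in S\setminus\{1\}$, and they all begin with $wa$. So $R_c:=[1,w]\cup wS$ is a branch in direction $c$, and $[1,w]\cap wS=\{w\}$. It has at most $2+(\kappa+1)$ edges. Put $h_c=wt^{-1}$, so $h_cS_1=wS\subseteq R_c$. Since $\ell\ne t$, the vertex $v_c=h_c\ell=wt^{-1}\ell$ lies in $wS\setminus\{w\}$. So it begins with $c$, in particular it is not $1$, and it has the same degree in $R_c$ as in $wS$, namely $1$. $\square$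

For example, let $r=2$, $X=\{a,b\}$ and $aa^{-1}=1$ in $M$. Then $\kappa=0$, $S_1=\{1,a\}$, $\ell=a$, $t=1$, and we get
$$R_a=\{1,a,a^2\},\quad R_b=\{1,b,ba\},\quad R_{b^{-1}}=\{1,b^{-1},b^{-1}a\},\quad R_{a^{-1}}=\{1,a^{-1},a^{-1}b,a^{-1}ba\},$$
where $v_c$ is the last vertex listed. For $S_1=\{1,a,ab\}\cup\{b\}$ (from $ab=ba$), the only leaf other than $\ell=b$ is $t=ab$. Then $t^{-1}S_1=\{1,b^{-1},b^{-1}a^{-1},b^{-1}a^{-1}b\}$, whose nontrivial elements begin with $b^{-1}$. In direction $b$ we need $w$ of length $2$, say $w=ba$, and $R_b$ is the path from $1$ to $v_b=bab^{-1}a^{-1}b$.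

Fix $R_c,h_c,v_c$ as in Lemma 5 for every $c$.

**Definition.** A branch $R$ in direction $c$ is **bad** if $R_c\subseteq R$ and $v_c$ is a leaf of $R$.

**Lemma 6.** If $(T,g)$ has minimal length in its $\varphi$-class, no branch at an interior vertex is bad.

*Proof.* Suppose that the branch $R$ of $T$ at $g_i$ in direction $c\in C_i$ is bad. Then $g_ih_cS_1\subseteq g_iR_c\subseteq g_iR\subseteq T$. All neighbors in $\Gamma$ of $v_c\in\mathrm{cone}(c)$ lie in $\{1\}\cup\mathrm{cone}(c)$. So all neighbors in $T$ of $g_iv_c$ lie in $g_iR$, and $g_iv_c$ is a leaf of $T$. Since $c\in C_i$, the set $g_i\,\mathrm{cone}(c)$ does not meet $[1,g]$. Hence $g_iv_c\ne1,g$. This contradicts Lemma 4 with $h=g_ih_c$. $\square$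

Next we measure how many branches are bad.

**Lemma 7.** The generating function of bad branches in direction $c$ is $\beta_c=x^2q(x)^{m-1}$, where $m=|E(R_c)|$ and each edge has weight $x^2$. In particular $\beta_c\ge\beta:=x^2q(x)^{\kappa+2}$ for $0<x<\sqrt\rho$.

*Proof.* A bad branch is $R_c$ with further branches attached at its free places, none at $v_c$. The $m$ non-root vertices of $R_c$ have $pm$ child positions in total. Of these, $m-1$ are occupied by $R_c$ itself, because all non-root vertices except $c$ are children of non-root vertices. The $p$ child positions at the leaf $v_c$ must stay empty. The remaining $pm-(m-1)-p=(p-1)(m-1)$ positions carry arbitrary branches. Hence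
$$\beta_c=x^{2m}D^{(p-1)(m-1)}=x^2\bigl(x^2D^{p-1}\bigr)^{m-1}=x^2q^{m-1}$$
by (2). As $m\le\kappa+3$ and $0<q<1$, we get $\beta_c\ge x^2q^{\kappa+2}$. $\square$

In the example with $aa^{-1}=1$ and $r=2$, a bad branch in direction $b$ contains the edges to $b$ and $ba$, nothing beyond $ba$, and anything at the two other children of $b$: its generating function is $x^4D^2=x^2q$.

## The geometric ratio drops below one: proof of Theorem A

For every element of $M$ choose one preimage of minimal length. *We count these preimages.* By Lemma 6 they have no bad branch at an interior vertex. At an interior vertex $g_i$, the non-bad choices have generating function $\prod_{c\in C_i}(D-\beta_c)$. Here $0\le D-\beta_c\le D$, because $D-\beta_c$ counts the non-bad branches in direction $c$. So, using Lemma 7 for one of the $p-1$ factors and the bound $D$ for the others,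
$$\prod_{c\in C_i}(D-\beta_c)\le D^{p-2}(D-\beta).$$
Summing as in (3), we get for $0<x<\sqrt\rho$
$$G_M(x)\le D^{p+1}+(p+1)\,x\,D^{2p}\sum_{k\ge0}F_*(x)^k,\qquad F_*(x)=p\,x\,D^{p-2}(D-\beta)=F(x)\Bigl(1-\frac\beta D\Bigr). \tag{6}$$

*Now we move past $x_0$.* The function $F_*$ is continuous on $(0,\sqrt\rho)$, and $F_*(x_0)=1-\beta(x_0)/D(x_0)<1$. As $x_0<\sqrt\rho$, there is $x_1\in(x_0,\sqrt\rho)$ with $F_*(x_1)<1$. Then $G_M(x_1)<\infty$ by (6). Since $x_1<1$, Lemma 2 gives $\mathrm{gr}(M)\le1/x_1<1/x_0=y$.

So if $\mathrm{gr}(M)=y$, then $\varphi$ is injective, hence an isomorphism, and $M$ is free of rank $r$ on the given generators. $\blacksquare$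

## Generating sets of $\mathrm{FIM}_r$ and the case of rank one: proof of Theorem B

Let $M=\mathrm{FIM}(X)$ be the free inverse monoid on $X$, $|X|=r$, and let $A$ be a generating set with at most $r$ elements. *We show that $A$ contains $b$ or $b^{-1}$ for every $b\in X$.* Write $b=(\{1,b\},b)$ as a product of non-identity elements $(T_i,h_i)\in A\cup A^{-1}$. The tree of the product is the union of the translates $h_1\cdots h_{i-1}T_i$, so some translate of each $T_i$ lies in $\{1,b\}$. As $T_i=\{1\}$ would make the factor the identity, $T_i$ has two vertices, one of which is $1$. So $T_i$ is $\{1,b\}$ or $\{1,b^{-1}\}$, and each factor is one of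
$$b=(\{1,b\},b),\quad bb^{-1}=(\{1,b\},1),\quad b^{-1}=(\{1,b^{-1}\},b^{-1}),\quad b^{-1}b=(\{1,b^{-1}\},1).$$
The image of the product in $F$ is $b\ne1$, so some factor is $b$ or $b^{-1}$. As $A\cup A^{-1}$ contains it, $A$ contains $b$ or $b^{-1}$.

Thus $|A|\ge r$. So $|A|=r$, and $A$ contains exactly one of $b,b^{-1}$ for each $b\in X$, and nothing else. Replacing some free generators by their inverses gives a free generating set again, so $A$ is one. This is the first claim. It gives $\mathrm{gr}(M)=y$ whenever $M\cong\mathrm{FIM}_r$ is generated by $r$ given elements (which are then distinct, as $|A|\ge r$). With Theorem A, this proves the equivalence for $r\ge2$.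

For $r=1$, an element of $\mathrm{FIM}_1$ is an integer interval containing $0$, with a point of it. If its length is at most $n$, the two ends and the point lie in $[-n,n]$. So $1\le|B(n)|\le(2n+1)^3$, and the growth rate is $1$. The group $\mathbb Z$, generated by $1$, also has growth rate $1$, and it is not isomorphic to $\mathrm{FIM}_1$, since $\mathrm{FIM}_1$ is not a group. (Even the trivial monoid has growth rate $1$.) So the analogue of Theorem A fails. $\blacksquare$

## How far the rate must fall: proof of Theorem C(1)

Here we make the choice of $x_1$ in the proof of Theorem A explicit. Let $x'=\frac12(x_0+\sqrt\rho)$, and let $K=K(r)>0$ bound $F'$ on $[x_0,x']$. Consider $x=x_0+\delta\in[x_0,x']$. Then $F(x)\le1+K\delta$. Since $q$ is increasing and $D\le\frac p{p-1}$,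
$$\frac\beta D=\frac{x^2q(x)^{\kappa+2}}{D}\ge c_1q_0^\kappa,\qquad c_1:=x_0^2q_0^2\,\frac{p-1}p .$$
Take $\delta=c\,q_0^\kappa$ with $c=\min(x'-x_0,\,c_1/K)$. This $c$ depends only on $r$. Since $q_0<1$, we have $x_0+\delta\le x'$, and $K\delta\le c_1q_0^\kappa$. So
$$F_*(x)\le(1+K\delta)(1-c_1q_0^\kappa)\le(1+c_1q_0^\kappa)(1-c_1q_0^\kappa)<1 .$$
By (6) and Lemma 2, $\mathrm{gr}(M)\le\frac1{x_0+\delta}$. Hence, since $x_0$ and $x_0+\delta\le x'$ are less than $1$,
$$y-\mathrm{gr}(M)\ge\frac1{x_0}-\frac1{x_0+\delta}=\frac\delta{x_0(x_0+\delta)}\ge\delta=c\,(py)^{-\kappa(M)},$$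
where the last equality uses (4). The statement about $\max(|u|,|v|)$ is (5). $\blacksquare$

## Collapsing the trees that contain a large ball: proof of Theorem C(2)

We now need quotients that lose as little as possible. For an ideal $I$ of a monoid, the **Rees quotient** by $I$ identifies all elements of $I$ with each other, to a zero, and leaves the other elements alone. A small example: in $\mathrm{FIM}_r$, the pairs $(T,g)$ with $|E(T)|\ge1$ form an ideal, and the Rees quotient has the two elements $1$ and $0$.

**Step 1: the quotients $M_N$.** *We define them and compute $\kappa(M_N)$.* For $N\ge1$ let $\mathcal B_N$ be the ball of radius $N$ about $1$ in $\Gamma$, and let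
$$\kappa_N=|E(\mathcal B_N)|=(p+1)(1+p+\dots+p^{N-1}).$$
Then $\kappa_N\ge4N$ and $\kappa_N\ge p^N$. Let $I_N$ be the set of $(T,g)$ such that $T$ contains a translate of $\mathcal B_N$. The product formula shows that $I_N$ is an ideal. Let $M_N=\mathrm{FIM}_r/I_N$ be the Rees quotient. It is an inverse monoid, as a quotient of one, and a proper quotient because $I_N$ has more than one element. Two distinct elements are identified if and only if both lie in $I_N$. So if $\varphi(S,1)=\varphi(S',1)$ with $S\ne S'$, then $S$ contains a translate of $\mathcal B_N$, and $|E(S)|\ge\kappa_N$. On the other hand $S=\mathcal B_N$ with any one extra edge is allowed. So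
$$\kappa(M_N)=\kappa_N\to\infty .$$
An element outside $I_N$ is alone in its class, so it keeps its length in $M_N$. With Lemma 2 this gives, for $0<x<1$,
$$\sum_{u\notin I_N}x^{|u|}=\infty\quad\Longrightarrow\quad\mathrm{gr}(M_N)\ge\frac1x . \tag{7}$$
So we want a lower bound for the total weight of the elements outside $I_N$.

**Step 2: weights become percolation.** *We turn the weights into a product measure, to be able to use correlation inequalities.* Since $p\,q(x_0)=x_0<\frac{1+x_0}2$, we may choose $x''\in(x_0,\sqrt\rho)$, depending only on $r$, with $p\,q(x'')\le\frac{1+x_0}2<1$. Fix $x\in[x_0,x'']$ and write $q=q(x)$. Fix a reduced word $g$ of length $d\ge1$, let $\gamma=[1,g]$, and consider the elements $(T,g)$ whose branches at $g_0$ and $g_d$ are all trivial. Their total weight is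
$$\sum x^{|(T,g)|}=x^dD^{(p-1)(d-1)} . \tag{8}$$
Normalize the weights to a probability measure $\mathbb P$. Under $\mathbb P$ the interior branches are independent, and a given branch with $m$ edges has probability $x^{2m}/D$. By (2), $1-q=1/D$ and
$$q(1-q)^{p-1}=x^2D^{p-1}\cdot D^{-(p-1)}=x^2,\qquad\text{so}\qquad \frac{x^{2m}}D=q^m(1-q)^{(p-1)m+1}.$$
Now let the edges of the tree $\{1\}\cup\mathrm{cone}(c)$ be independently open with probability $q$, and look at the cluster of the root, that is, the set of vertices joined to it by open edges. A branch with $m$ edges has $1+pm$ child positions ($1$ at the root, $p$ at each other vertex), of which $m$ are occupied. So the cluster is this branch exactly when $m$ edges are open and $1+(p-1)m$ boundary edges are closed. This has probability $q^m(1-q)^{(p-1)m+1}=x^{2m}/D$. These probabilities add up to $D/D=1$, so clusters are almost surely finite. Hence under $\mathbb P$ we may describe $T$ as $\gamma$ together with the open clusters attached to it, where the edges of the forest hanging at the interior vertices in the directions $C_i$ are independently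 open with probability $q$.

**Step 3: one ball is unlikely.** *We bound the probability that $T$ contains a given translate of $\mathcal B_N$.* For a vertex $v$ of $\Gamma$ let $E_v$ be the event $v\mathcal B_N\subseteq T$. It is increasing: opening more edges preserves it. If $E_v$ happens, then $v$ has degree $p+1\ge4$ in $T$. But $g_0$ and $g_d$ have degree at most $1$ in $T$, and $T$ has no vertices in their nontrivial branch positions. So $\mathbb P(E_v)=0$ unless $v$ is an interior vertex of $\gamma$ or lies in the hanging forest. In that case let $g_i$, $1\le i\le d-1$, be the projection of $v$ to $\gamma$, and $j=d(v,g_i)$.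

Suppose $\mathbb P(E_v)\ne0$. Then $v\mathcal B_N$ consists of vertices of $\gamma$ and of the hanging forest, and $E_v$ says exactly that all edges of $v\mathcal B_N\cup[v,g_i]$ outside $\gamma$ are open. Indeed, if $E_v$ holds, then $T$ is a subtree that contains $v\mathcal B_N$ and $g_i$, so it contains all these edges, and the edges of $T$ outside $\gamma$ are open. Conversely, $v\mathcal B_N\cup[v,g_i]$ is connected and contains $g_i\in\gamma$. If its edges outside $\gamma$ are open, each of its vertices is joined to $\gamma$ by open edges and lies in $T$.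

We count the edges required. If $j\le N$, the part of $v\mathcal B_N$ on $\gamma$ is a path with at most $2(N-j)\le2N$ edges. So at least $\kappa_N-2N\ge\kappa_N-3N+j$ open edges are required. If $j>N$, the ball $v\mathcal B_N$ does not meet $\gamma$, and exactly $\kappa_N+(j-N)\ge\kappa_N-3N+j$ open edges are required. In both cases
$$\mathbb P(E_v)\le q^{\kappa_N-3N+j}.$$
At most $p^j$ vertices project to $g_i$ at distance $j$. So
$$\sum_{v\mapsto g_i}\mathbb P(E_v)\le q^{\kappa_N-3N}\sum_{j\ge0}(pq)^j=\eta:=\frac{q^{\kappa_N-3N}}{1-pq}\le\frac{2\,q(x)^{\kappa_N-3N}}{1-x_0}, \tag{9}$$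
where the last step uses $1-pq\ge\frac{1-x_0}2$.

**Step 4: avoiding all balls at once.** *We bound from below the probability that $(T,g)\notin I_N$.* Harris' inequality for product measures (T. E. Harris, 1960) says that decreasing events $A_1,\dots,A_n$ satisfy $\mathbb P(A_1\cap\dots\cap A_n)\ge\mathbb P(A_1)\cdots\mathbb P(A_n)$. The complements of the $E_v$ are decreasing, and $(T,g)\notin I_N$ is the intersection of all of them. Apply the inequality to finitely many $v$ and pass to the limit. Then group the $v$ by projection, and use $\prod_k(1-a_k)\ge1-\sum_ka_k$ for $a_k\in[0,1]$. If $\eta\le1$, this gives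
$$\mathbb P\bigl((T,g)\notin I_N\bigr)\ge\prod_v\bigl(1-\mathbb P(E_v)\bigr)\ge\prod_{i=1}^{d-1}\Bigl(1-\sum_{v\mapsto g_i}\mathbb P(E_v)\Bigr)\ge(1-\eta)^{d-1}.$$
Multiply by the total weight (8) and sum over the $(p+1)p^{d-1}$ reduced words of each length $d\ge1$:
$$\sum_{u\notin I_N}x^{|u|}\ge(p+1)\,x\sum_{k\ge0}\bigl(F(x)(1-\eta)\bigr)^k .$$
By (7),
$$\mathrm{gr}(M_N)\ge\frac1x\qquad\text{whenever }x\in[x_0,x''],\ \eta\le1\text{ and }F(x)(1-\eta)\ge1 . \tag{10}$$

**Step 5: choice of $x$.** *We push $x$ just far enough beyond $x_0$ for $F(x)$ to compensate the loss $1-\eta$.* Let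
$$\delta_N=\frac{4e}{1-x_0}\,q_0^{\kappa_N-3N},\qquad x=x_0+\delta_N ,$$
and let $K'$ bound $q'/q_0$ on $[x_0,x'']$. Since $\kappa_N\ge4N$, we have $\kappa_N-3N\ge\kappa_N/4$, so $\delta_N\to0$ and $\delta_N\kappa_N\to0$. Hence for all large $N$ we have $\delta_N\le1$, $x\le x''$ and $K'\delta_N\kappa_N\le1$. Then $q(x)\le q_0(1+K'\delta_N)$ and
$$q(x)^{\kappa_N-3N}\le q_0^{\kappa_N-3N}(1+K'\delta_N)^{\kappa_N}\le e\,q_0^{\kappa_N-3N},$$
so (9) gives $\eta\le\delta_N/2\le1$. The function $F(x)/x=pD(x)^{p-1}$ is increasing and equals $1/x_0$ at $x_0$. So $F(x)\ge x/x_0=1+\delta_N/x_0\ge1+\delta_N$, and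
$$F(x)(1-\eta)\ge(1+\delta_N)\bigl(1-\tfrac12\delta_N\bigr)=1+\tfrac12\delta_N(1-\delta_N)\ge1 .$$
By (10), $\mathrm{gr}(M_N)\ge\frac1{x_0+\delta_N}$.

**Step 6: the estimate and its consequences.** *We rewrite the bound in terms of $\kappa_N$.* By (4),
$$y-\mathrm{gr}(M_N)\le\frac1{x_0}-\frac1{x_0+\delta_N}\le\frac{\delta_N}{x_0^2}=\frac{4e\,y^2}{1-x_0}\,(py)^{3N}(py)^{-\kappa_N}.$$
By the known bound $y<p+1$ we have $py<p(p+1)<p^3$. So $(py)^{3N}\le p^{9N}\le\kappa_N^9$, since $p^N\le\kappa_N$. With $C=\frac{4e\,y^2}{1-x_0}$ and $\kappa_N=\kappa(M_N)$ this is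
$$y-\mathrm{gr}(M_N)\le C\,\kappa(M_N)^9\,(py)^{-\kappa(M_N)}\qquad\text{for all large }N .$$

As $\kappa_N\to\infty$, the growth rates $\mathrm{gr}(M_N)$ tend to $y$. By Theorem A, every proper quotient has growth rate less than $y$. So $y$ is the supremum of the growth rates of proper quotients, it is not attained, and there is no uniform gap. Finally, suppose part 1 held with a base $b<py$ (and $b>0$) and some constant $c>0$. Then $c\,b^{-\kappa_N}\le C\kappa_N^9(py)^{-\kappa_N}$, that is, $(py/b)^{\kappa_N}\le(C/c)\,\kappa_N^9$, for all large $N$. This is false, since the left side grows exponentially in $\kappa_N$. So the base $py$ is best possible. $\blacksquare$
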